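# Integral weights and the defect hierarchy for spreading numbers

## Theorem A: covering the unit-transfer graph by integral weights

Here is the main theorem. Every term in it is unpacked directly afterwards. The letters $q\ge 2$ and $d\ge 1$ denote integers throughout.

**Theorem A.** Let $k\ge0$ and $d\ge2k+3$. The recursive orbit weights of level $k$ (hence of every level $\le k$) are well defined, lie in $(0,1]$, and form a fractional cover for every $q$. For anchors of defect $\le k$,
$$w_\lambda=\int_0^1\prod_i H_{\lambda_i}(t)\,dt,\qquad H_j(t)=\sum_{i=0}^j\frac{(t-1)^i}{i!}.$$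
Moreover, for all $q\ge2$,
$$0\le\alpha_q(d)-\frac1q\binom{q+d-1}d\le\frac{d-k-2}{q}\sum_{s=1}^{d-k-1}\binom qs\binom{d-1}{s-1}=O_d(q^{d-k-2}).$$

**The graph.** Let $\Delta_q(d)=\{x\in\mathbb Z_{\ge0}^q:\ x_1+\cdots+x_q=d\}$. Think of $d$ coins distributed among $q$ boxes. Two vectors are adjacent in the *unit-transfer graph* $G_q(d)$ when one arises from the other by moving a single coin: they differ by $e_i-e_j$ with $i\neq j$. The *spreading number* $\alpha_q(d)$ is the independence number of $G_q(d)$, the largest number of distributions no two of which are one move apart. We write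
$$|\Delta|=|\Delta_q(d)|=\binom{q+d-1}{d}.$$
The problem is to determine $\alpha_q(d)$ for fixed $d$ as $q\to\infty$, with an error term as small as possible.

**Upward cliques.** For $b\in\Delta_q(d-1)$ put $K_b=\{b+e_j:1\le j\le q\}$. Any two elements differ by some $e_i-e_j$, so $K_b$ is a clique with $q$ vertices. We call $b$ its *anchor*. A vertex $x$ lies in $K_b$ exactly when $b=x-e_j$ for some $j$ with $x_j\ge1$.

*Example.* $G_3(2)$ has the six vertices $200,020,002,110,101,011$. The upward cliques are $K_{100}=\{200,110,101\}$, $K_{010}=\{110,020,011\}$ and $K_{001}=\{101,011,002\}$. The triangle $\{110,101,011\}$ is a clique too, but not an upward one. The set $\{200,020,002\}$ is independent, and the three upward cliques contain all vertices, so $\alpha_3(2)=3$.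

**Covers.** Put a weight $w_b$ on each upward clique. The *coverage* of $x$ is the total weight of the upward cliques containing it,
$$F_w(x)=\sum_{j:\,x_j\ge1}w_{x-e_j}=\sum_{b:\,x\in K_b}w_b .$$
Nonnegative weights with $F_w(x)\ge1$ for all $x$ form a *fractional cover*. Covers bound independent sets: if $S$ is independent, each clique meets $S$ in at most one vertex, so
$$|S|\le\sum_{x\in S}F_w(x)=\sum_b w_b\,|S\cap K_b|\le\sum_b w_b .\tag{1}$$
Since every $|K_b|=q$, double counting gives
$$\sum_bw_b=\frac1q\sum_xF_w(x)=\frac{|\Delta|}q+\frac1q\sum_x\bigl(F_w(x)-1\bigr).\tag{2}$$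
So a good cover is one that covers most vertices *exactly* once. Conversely, $\alpha_q(d)\ge|\Delta|/q$ always. Colour $x$ by $\sum_i i\,x_i \bmod q$. Adjacent vertices have colours differing by $i-j$ with $i\ne j$ in $\{1,\dots,q\}$, and this is not $0$ modulo $q$. So the $q$ colour classes are independent, and one of them has at least $|\Delta|/q$ elements. The lower bound in Theorem A is thereby proved.

**Types and defects.** The *type* of a vector is the partition formed by its nonzero coordinates. Let $\mathcal P_n$ be the set of partitions of $n$. Vertices have types $\mu\in\mathcal P_d$, anchors have types $\lambda\in\mathcal P_{d-1}$. The *defect* of $\lambda\in\mathcal P_n$ is $\operatorname{def}(\lambda)=n-\ell(\lambda)$, where $\ell$ is the number of parts. For instance, the vector $(0,3,1,0,1)$ has type $31^2\in\mathcal P_5$ and defect $5-3=2$. Small defect means many parts, and for fixed $d$ these are the common types: exactly $\binom qs\binom{d-1}{s-1}$ vectors in $\Delta_q(d)$ have support of size $s$ (choose the support, then a composition of $d$ into $s$ positive parts), a number of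 order $q^s$.

For a partition $\mu$, let $\mu-e_i$ and $\mu+e_i$ be obtained by lowering or raising the $i$-th part by $1$ (a part that becomes $0$ is deleted), and let $\mu\cup1$ be $\mu$ with an extra part $1$. Sums over $i$ run over positions, so equal parts count separately. If the weights depend only on the anchor type, then coverage depends only on the vertex type, and
$$F_w(\mu)=\sum_{i}w_{\mu-e_i}.\tag{3}$$
For $\mu\in\mathcal P_d$ and $\lambda\in\mathcal P_{d-1}$ one reads off
$$\operatorname{def}(\mu-e_i)=\begin{cases}\operatorname{def}\mu-1&\text{if }\mu_i\ge2,\\ \operatorname{def}\mu&\text{if }\mu_i=1,\end{cases}\qquad \operatorname{def}(\lambda\cup1)=\operatorname{def}\lambda.\tag{4}$$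
(Lowering a part $\ge2$ lowers the size by one and keeps the length. Deleting a part $1$ lowers both.)

**The recursive orbit weights of level $k$.** These are type-dependent weights. For anchor types of defect $\le k$ they are determined, in order of increasing defect, by requiring $F(\mu)=1$ for every $\mu\in\mathcal P_d$ with $\operatorname{def}\mu\le k$. Every anchor type of defect $>k$ gets weight $1$. They form a fractional cover if they are nonnegative and $F\ge1$ on every type in $\mathcal P_d$ (all these types occur once $q\ge d$).

The statement that these weights are nonnegative and form a cover for every $k\ge0$ and $d\ge2k+3$, with the consequence $\alpha_q(d)=\frac1q\binom{q+d-1}d+O_d(q^{d-k-2})$, is the *fixed-degree defect hierarchy* conjecture in Aryeh Lev Zabokritskiy, "Independent Sets in Multiset Profile Graphs via Weighted Local Covers", arXiv:2607.13733 (2026). The case of level $2$ and $d\ge7$ is recorded with the conjecture as known. Theorem A says that the conjecture is true.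

## Sharp range and optimal constant: Theorems B and C

Two further theorems complete the picture: the hypothesis on $d$ cannot be relaxed, and the best bound obtainable from upward cliques can be computed to leading order.

**Theorem B.** Let $d\ge2$, $k\ge 0$. If $d\le2k$, the defining equations of level $k$ are inconsistent. If $d\in\{2k+1,2k+2\}$, the level-$k$ weights are well defined and positive but are *not* a fractional cover. So, for $d\ge2$, the level-$k$ weights exist and form a fractional cover if and only if $d\ge2k+3$.

**Theorem C.** Let $\tau_q(d)$ be the minimum total weight of a nonnegative fractional cover of $\Delta_q(d)$ by upward cliques (weights not assumed type-dependent). Fix $d\ge2$, put $a=\lfloor d/2\rfloor$, and let $\delta_*=2^{-a}$ if $d=2a$, $\delta_*=\frac13 2^{-(a-1)}$ if $d=2a+1$. For $q\ge2d$,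
$$\frac{|\Delta|}q+\Bigl(1-\frac aq\Bigr)\delta_*\binom qa\ \le\ \tau_q(d)\ \le\ \frac{|\Delta|}q+\delta_*\binom qa+O_d(q^{a-1}),$$
so $\tau_q(d)=\frac{|\Delta|}{q}+\frac{\delta_*}{a!}q^{a}+O_d(q^{a-1})$. In particular $0\le\alpha_q(d)-\frac{|\Delta|}q\le\frac{\delta_*}{a!}q^{\lfloor d/2\rfloor}+O_d(q^{\lfloor d/2\rfloor-1})$. No argument using only fractional covers by upward cliques can give a smaller leading term.

The minimum exists: giving every clique weight $1$ is a cover, and the covers of total weight at most $|\Delta_q(d-1)|$ form a nonempty compact set.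

**Remark D.** For $d\ge 2k+3$ the total level-$k$ weight equals $|\Delta|/q+\Theta_d(q^{d-k-2})$. For $d\ge3$, the largest admissible level $k=\lfloor (d-3)/2\rfloor$ has $d-k-2=\lfloor d/2\rfloor$. So the hierarchy ends exactly at the optimal order of Theorem C.

## Levels 0, 1 and 2 by hand

**Level 0.** The only vertex type of defect $0$ is $1^d$, and $F(1^d)=d\,w_{1^{d-1}}$. So $w_{1^{d-1}}=\frac1d$ and all other weights are $1$. Now look at the next type, $21^{d-2}$. Its coverage is $w_{1^{d-1}}+(d-2)w_{21^{d-3}}=\frac1d+(d-2)$, which is at least $1$ when $d\ge3$: deleting one of its parts $1$ gives an anchor of weight $1$. When $d=2$ the type is $(2)$, there is no part $1$ to delete, and $F(2)=w_1=\frac12<1$. So level $0$ breaks down exactly when the type $21^{d-2}$ contains no $1$.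

**Level 1.** The new equation is $w_{1^{d-1}}+(d-2)w_{21^{d-3}}=1$, so for $d\ge3$
$$w_{21^{d-3}}=\frac{d-1}{d(d-2)}.$$
For $d=5$ this gives $w_{1^4}=\frac15$, $w_{21^2}=\frac4{15}$, and the defect-$2$ types have coverage $F(2^21)=\frac8{15}+1$ and $F(31^2)=\frac4{15}+2$, both at least $1$. For $d=4$ we get $w_{21}=\frac38$ and $F(2^2)=2\cdot\frac38=\frac34<1$. For $d=3$ we get $w_2=\frac23$ and $F(3)=\frac23<1$. For $d=2$ the equations are $2w_1=1$ from $1^2$ and $w_1=1$ from $(2)$: a contradiction. Each time the culprit is a type with no part equal to $1$.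

**Level 2.** For $d\ge 7$ the equations $w_{21^{d-3}}+(d-3)w_{31^{d-4}}=1$ and $2w_{21^{d-3}}+(d-4)w_{2^21^{d-5}}=1$ give
$$w_{31^{d-4}}=\frac{d^2-3d+1}{d(d-2)(d-3)},\qquad w_{2^21^{d-5}}=\frac{d^2-4d+2}{d(d-2)(d-4)} .$$
Both are positive, but to see this we had to solve the equations and look at the numerators.

## Why estimating the recursion stalls

Let $\lambda\in\mathcal P_{d-1}$ have defect $r\le k$, and let $m$ be the number of $1$'s in $\mu=\lambda\cup1$. Deleting any of these $m$ parts gives $\lambda$ back. Lowering a part $\ge2$ gives an anchor of defect $r-1$, by (4). So the equation $F(\lambda\cup1)=1$ reads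
$$m\,w_\lambda=1-\sum_{i:\,\mu_i\ge2}w_{\mu-e_i},\tag{5}$$
and the sum involves only anchors of defect $r-1$. The recursion is solvable; the danger is the minus sign.

The sensible first attempt is an induction on the defect. If the weights of smaller defect are nonnegative, then (5) gives $w_\nu\le1/m_\nu$ for each anchor $\nu$ of defect $r-1$, where $m_\nu$ is the number of $1$'s in $\nu\cup1$. Insert this into (5) and hope that the sum is at most $1$.

Test this on $\lambda=2^k1^{d-1-2k}$. Here $m=d-2k$, the sum has $k$ terms, and each of them is the weight of $\nu=2^{k-1}1^{d-2k+1}$, with $m_\nu=d-2k+2$. The estimate gives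
$$m\,w_\lambda\ \ge\ 1-\frac{k}{d-2k+2},$$
and the right-hand side is nonnegative only if $3k\le d+2$. At the threshold $d=2k+3$ it equals $1-\frac k5$. So the argument breaks at $k=6$, $d=15$, anchor type $2^61^2$, where it only says $3w_\lambda\ge-\frac15$. To do better one needs sharper upper bounds in defect $k-1$, hence good lower bounds in defect $k-2$, hence good upper bounds in defect $k-3$, and so on: we would have to control an alternating recursion along all partitions.

## Coverage as a product rule

What is needed is a formula for the weights in which no subtraction occurs. Look again at the data: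
$$w_{1^{d-1}}=\frac1d=\int_0^1t^{d-1}dt,\qquad w_{21^{d-3}}=\frac{d-1}{d(d-2)}=\frac12\Bigl(\frac1d+\frac1{d-2}\Bigr)=\int_0^1t^{d-3}\cdot\frac{t^2+1}2\,dt .$$
It looks as if each part $1$ contributes a factor $t$ and a part $2$ a factor $\frac{t^2+1}2$, under an integral. So try $w_\lambda=\int_0^1\prod_if_{\lambda_i}(t)\,dt$ with unknown functions $f_j$ and $f_0=1$. The operation in (3), "lower one part, in all possible ways, and add up", is what the product rule does to $\prod_if_{\mu_i}$, provided that
$$f_j'=f_{j-1}\quad(j\ge1).$$
Then the integrand of $F(\mu)$ is $\bigl(\prod_if_{\mu_i}\bigr)'$, and $F(\mu)=\prod_if_{\mu_i}(1)-\prod_if_{\mu_i}(0)$. We want this to be $1$ whenever $\mu$ has a part $1$. So we choose the constants of integration by $f_j(1)=1$. That forces $f_1(t)=t$, and then $f_1(0)=0$ removes the second product as soon as a part $1$ is present. The recursion $f_0=1$, $f_j'=f_{j-1}$, $f_j(1)=1$ has the solution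
$$H_j(t)=\sum_{i=0}^j\frac{(t-1)^i}{i!},\qquad\text{e.g. } H_1=t,\quad H_2=\frac{t^2+1}2,\quad H_3=\frac{t^3}6+\frac t2+\frac13 .$$

Now the details.

**Step 1: bounds on $H_j$.** This step provides positivity of the weights. We have $H_0=1$, $H_1=t$, $H_j'=H_{j-1}$ and $H_j(1)=1$ for $j\ge1$, so
$$H_j(t)=1-\int_t^1H_{j-1}(s)\,ds\qquad(j\ge1).$$
We claim
$$t\le H_j(t)\le1\qquad(j\ge1,\ 0\le t\le1).\tag{6}$$
Induct on $j$. Given $0\le H_{j-1}\le1$ on $[0,1]$ (true for $H_0=1$, and for $j-1\ge1$ by the induction hypothesis), the integral lies between $0$ and $1-t$, so $t\le H_j(t)\le1$.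

**Step 2: values at $0$.** This step decides which types are covered exactly. We claim
$$H_1(0)=0,\qquad H_j(0)>0\ \text{ for }j\ge2.\tag{7}$$
The first is clear. For $j\ge2$ we have $H_j(0)=1-\int_0^1H_{j-1}$. Here $H_{j-1}$ is continuous, at most $1$ on $[0,1]$, and not identically $1$, since it is a polynomial of degree $j-1\ge1$. So the integral is less than $1$. Explicitly $H_2(0)=\frac12$ and $H_3(0)=\frac13$.

**Step 3: the weights $U_\lambda$.** This step fixes notation and the size of the weights. For a partition $\lambda$ put
$$P_\lambda(t)=\prod_iH_{\lambda_i}(t)\quad(P_\emptyset=1),\qquad U_\lambda=\int_0^1P_\lambda(t)\,dt .$$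
For $\lambda\in\mathcal P_{d-1}$, (6) gives $1\ge P_\lambda(t)\ge t^{\ell(\lambda)}\ge t^{d-1}$ on $[0,1]$, hence
$$\frac1d\le U_\lambda\le1 .\tag{8}$$

**Lemma 1.** For every $d\ge1$ and $\mu\in\mathcal P_d$ we have $F_U(\mu)=1-\delta(\mu)$, where $\delta(\mu)=\prod_iH_{\mu_i}(0)\in[0,1]$. Moreover $\delta(\mu)=0$ if $\mu$ has a part equal to $1$, and $\delta(\mu)>0$ otherwise.

*Proof.* By the product rule and $H_j'=H_{j-1}$,
$$P_\mu'=\sum_iH_{\mu_i-1}\prod_{j\ne i}H_{\mu_j}=\sum_iP_{\mu-e_i}.$$
When $\mu_i=1$ the factor $H_0=1$ corresponds to the deleted part. Integrate over $[0,1]$ and use (3):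
$$F_U(\mu)=\sum_iU_{\mu-e_i}=P_\mu(1)-P_\mu(0)=1-\delta(\mu).$$
Each factor $H_{\mu_i}(0)$ lies in $[0,1]$ by (6), and the last claim is (7). $\square$

*Check for $d=4$.* Here $U_{1^3}=\frac14$, $U_{21}=\int_0^1\frac{t^3+t}2\,dt=\frac38$ and $U_3=\frac1{24}+\frac14+\frac13=\frac58$. Then $F_U(1^4)=1$, $F_U(21^2)=\frac14+2\cdot\frac38=1$ and $F_U(31)=\frac38+\frac58=1$, while $F_U(2^2)=\frac34=1-\frac14$ and $F_U(4)=\frac58=1-H_4(0)$, since $H_4(0)=\frac13+\frac1{24}=\frac38$.

**Lemma 2.** For any $d\ge1$, $k\ge0$, the equations $F(\lambda\cup1)=1$ for all $\lambda\in\mathcal P_{d-1}$ with $\operatorname{def}\lambda\le k$ have the unique solution $w_\lambda=U_\lambda$ $(\operatorname{def}\lambda\le k)$.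

*Proof.* The equations involve only anchors of defect $\le k$, by (4). The $U_\lambda$ are a solution by Lemma 1, since $\lambda\cup1$ has a part $1$. For uniqueness, let $\operatorname{def}\lambda=r\le k$. Equation (5), with $m\ge1$, expresses $w_\lambda$ through weights of anchors of defect $r-1$ (through none of them if $r=0$, since then $\lambda\cup1=1^d$). By induction on $r$, all weights are determined. $\square$

## From the integral formula to Theorem A

Let $k\ge0$ and $d\ge2k+3$.

**Step 1: types without a part 1 have large defect.** This is the only place where the hypothesis on $d$ enters. If $\mu\in\mathcal P_d$ has no part $1$, then $2\ell(\mu)\le d$, so $\operatorname{def}\mu=d-\ell(\mu)\ge d/2>k+1$. Hence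
$$\text{every }\mu\in\mathcal P_d\text{ with }\operatorname{def}\mu\le k+1\text{ has a part equal to }1.\tag{9}$$

**Step 2: identifying the weights.** This step shows that the weights exist and lie in $(0,1]$. By (9) and (4), the vertex types of defect $\le k$ are exactly the $\lambda\cup1$ with $\lambda\in\mathcal P_{d-1}$ and $\operatorname{def}\lambda\le k$. So the defining equations of level $k$ are precisely those of Lemma 2. They have the unique solution $w_\lambda=U_\lambda$, and $U_\lambda\in[\frac1d,1]$ by (8). The remaining weights are $1$.

**Step 3: coverage.** This step checks $F(\mu)\ge1$ for every $\mu\in\mathcal P_d$, by size of the defect.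

- If $\operatorname{def}\mu\le k$, then $F(\mu)=1$ by definition.
- If $\operatorname{def}\mu=k+1$, then $\mu$ has a part $1$ by (9). Deleting it gives an anchor of defect $k+1$, of weight $1$. The other weights are nonnegative, so $F(\mu)\ge1$.
- If $\operatorname{def}\mu\ge k+2$, then every $\mu-e_i$ has defect $\ge k+1$, hence weight $1$, and $F(\mu)=\ell(\mu)\ge1$.

For a given $q$ the types that occur are among those in $\mathcal P_d$, so the weights are a cover for every $q$. If $j\le k$ then $d\ge2j+3$, so the same holds at level $j$.

**Step 4: the bound on $\alpha_q(d)$.** This step turns the cover into the asymptotic formula. The lower bound was proved by the colouring. By (1) and (2),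
$$\alpha_q(d)\le\sum_bw_b=\frac{|\Delta|}q+\frac1q\sum_x\bigl(F(x)-1\bigr).$$
The term $F(x)-1$ vanishes unless $\operatorname{def}(x)\ge k+1$, that is, unless $x$ has at most $d-k-1$ nonzero coordinates. In that case $F(x)$ is a sum of $\ell(x)$ weights (where $\ell(x)$ is the support size), all $\le1$, so $F(x)-1\le\ell(x)-1\le d-k-2$. There are $\binom qs\binom{d-1}{s-1}$ vectors of support size $s$. Hence
$$\alpha_q(d)-\frac{|\Delta|}q\le\frac{d-k-2}q\sum_{s=1}^{d-k-1}\binom qs\binom{d-1}{s-1}=O_d\bigl(q^{d-k-1}/q\bigr)=O_d(q^{d-k-2}).$$
This proves Theorem A. $\blacksquare$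

**Proof of Remark D.** The upper estimate is Step 4. For the lower one, let $\operatorname{def}(x)=k+1$. By (9), $x$ has a coordinate $1$, and lowering it gives an anchor of defect $k+1$ and weight $1$. As its defect is at least $1$, $x$ also has a coordinate $\ge2$, and lowering that gives an anchor of defect $k$, whose weight is some $U_\lambda\ge\frac1d$. So $F(x)-1\ge\frac1d$. There are $\binom q{d-k-1}\binom{d-1}{d-k-2}=\Theta_d(q^{d-k-1})$ such $x$, and $F\ge1$ everywhere else, so (2) gives an excess over $|\Delta|/q$ of order at least $q^{d-k-2}$. Finally, for $d=2a\ge4$ the largest admissible level is $k=a-2$, for $d=2a+1\ge3$ it is $k=a-1$, and both times $d-k-2=a=\lfloor d/2\rfloor$. $\square$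

## The type $2^a$ or $32^{a-1}$ breaks every smaller $d$

By (9), the hypothesis $d\ge2k+3$ keeps the types without a part $1$ away from defects $\le k+1$. For Theorem B we look at the type without a part $1$ that has the smallest defect.

Let $d\ge2$, $a=\lfloor d/2\rfloor$, and
$$\beta=2^a\ \text{ if }d=2a,\qquad \beta=32^{a-1}\ \text{ if }d=2a+1 .$$
Then $\beta\in\mathcal P_d$ has length $a$ and no part $1$, so $\operatorname{def}\beta=d-a=\lceil d/2\rceil$. By (4) all $\beta-e_i$ have defect $\lceil d/2\rceil-1$. From $H_2(0)=\frac12$ and $H_3(0)=\frac13$ we get $\delta(\beta)=\delta_*>0$, the constant of Theorem C. By Lemma 1,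
$$F_U(\beta)=1-\delta_*<1 .\tag{10}$$

**Proof of Theorem B.**

**Case $d\le2k$.** We derive a contradiction from the defining equations. Now $\operatorname{def}\beta=\lceil d/2\rceil\le k$, so $F(\beta)=1$ is one of them. The equations at the types $\lambda\cup1$ of defect $\le k$ are also among them, and by Lemma 2 they force $w_\lambda=U_\lambda$ for all $\operatorname{def}\lambda\le k$. In particular this holds for all $\beta-e_i$, so $F(\beta)=F_U(\beta)<1$ by (10). The system is inconsistent. (If one drops the equations at types without $1$'s, the resulting weights still fail to cover $\beta$, by the same computation.)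

**Case $d\in\{2k+1,2k+2\}$.** We show that the weights exist but miss $\beta$. A type with no part $1$ has defect at least $\lceil d/2\rceil=k+1$. So all vertex types of defect $\le k$ have the form $\lambda\cup1$, and by Lemma 2 the weights are well defined with $w_\lambda=U_\lambda>0$ for $\operatorname{def}\lambda\le k$; the others are $1$. But $\operatorname{def}\beta=k+1$ and all $\beta-e_i$ have defect $k$, so $F(\beta)=F_U(\beta)=1-\delta_*<1$, and the weights are not a cover.

Together with Theorem A this gives the equivalence. $\blacksquare$

The hand computations fit: for $k=1$ we found $F(2^2)=1-\frac14$ at $d=4$ and $F(3)=1-\frac13$ at $d=3$.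

## The optimal clique cover: upper bound by repairing $U$

For a vertex $x$ write $\delta(x)=\delta(\operatorname{type}x)$, and for an anchor $b$ write $U_b=U_{\operatorname{type}b}$. Use the weights $U$ on *all* anchors. By Lemma 1 they cover everything exactly, except that vertices without a coordinate $1$ have a deficit $\delta(x)$. A type in $\mathcal P_d$ with no part $1$ has length at most $a$. The only one of length exactly $a$ is $\beta$, because $d-2a\in\{0,1\}$ leaves at most one unit to add to $2^a$.

**Step 1: rare vertices.** This step repairs vertices without a coordinate $1$ and with support size $<a$. There are $O_d(q^{a-1})$ of them, and each has $\delta(x)\le1$. For each, add $\delta(x)$ to one clique containing it. The cost is $O_d(q^{a-1})$.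

**Step 2: vertices of type $\beta$.** This step repairs the rest, each with deficit $\delta_*$.

- If $d=2a$, there are $\binom qa$ of them. For each, add $2^{-a}=\delta_*$ to one clique containing it. Cost: $\delta_*\binom qa$.
- If $d=2a+1$, there are $a\binom qa$ of them, and repairing them singly would cost a factor $a$ too much. Instead add $\delta_*$ to each of the $\binom qa$ anchors of type $2^a$. Every $x$ of type $32^{a-1}$ lies in such a clique: lower its coordinate $3$. Cost: $\delta_*\binom qa$.

**Step 3: total.** This step adds up the bill. The result is a nonnegative cover, and by the double count in (2), $\sum_bU_b=\frac1q\sum_x(1-\delta(x))\le|\Delta|/q$. So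
$$\tau_q(d)\le\frac{|\Delta|}q+\delta_*\binom qa+O_d(q^{a-1}).$$

## The optimal clique cover: lower bound by a dual vector

To bound all covers from below, use linear programming duality. If $y\ge0$ is a function on vertices with $\sum_{x\in K_b}y(x)=1$ for all $b$, then for any nonnegative cover $w$
$$\sum_bw_b=\sum_bw_b\sum_{x\in K_b}y(x)=\sum_xy(x)F_w(x)\ge\sum_xy(x).\tag{11}$$

The obvious choice is the constant $y=\frac1q$, and it gives only $|\Delta|/q$. It misses the second term entirely, so perturb it: $y=(1+z)/q$ with $z\ge-1$ and $\sum_{x\in K_b}z(x)=0$ for all $b$. What is gained is $\frac1q\sum_xz(x)$, and this can be computed from Lemma 1. Since $F_U+\delta=1$,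
$$\sum_xz(x)=\sum_xz(x)\bigl(F_U(x)+\delta(x)\bigr)=\sum_bU_b\sum_{x\in K_b}z(x)+\sum_xz(x)\delta(x)=\sum_xz(x)\delta(x).\tag{12}$$
So only the values of $z$ on types without a part $1$ matter. Among these $\beta$ has the most vertices, and we want $z$ as large as possible there. How large? Take an anchor of type $2^{a-1}1$ (if $d=2a$) or $2^a$ (if $d=2a+1$). Its clique has $\kappa$ vertices of type $\beta$, where $\kappa=1$ or $\kappa=a$ respectively, and $q-a$ vertices obtained by raising a zero coordinate, which may go down to $-1$. If the remaining vertices of the clique get $z=0$, this allows $z=(q-a)/\kappa$ on type $\beta$. We now check that this value can be attained.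

Let $q\ge2d$, let $\kappa$ be as above, and put $c=(q-a)/\kappa$.

**Step 1: definition of $z$.** This step builds $z$ with zero sum on every upward clique. Define $\zeta:\mathcal P_d\to\mathbb R$ by increasing length. Put $\zeta_\beta=c$, put $\zeta_\mu=0$ for all other $\mu$ with no part $1$, and
$$\zeta_{\lambda\cup1}=-\frac1{q-\ell(\lambda)}\sum_{i=1}^{\ell(\lambda)}\zeta_{\lambda+e_i}\qquad(\lambda\in\mathcal P_{d-1}).\tag{13}$$
This is well defined: each type with a part $1$ is $\lambda\cup1$ for a unique $\lambda$, the types on the right have length $\ell(\lambda)<\ell(\lambda\cup1)$, and $q>d-1\ge\ell(\lambda)$. Let $z(x)=\zeta_{\operatorname{type}x}$. If $b$ has type $\lambda$, then $K_b$ consists of $q-\ell(\lambda)$ vertices of type $\lambda\cup1$ (raise a zero coordinate) and one vertex of type $\lambda+e_i$ for each $i$. So (13) says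
$$\sum_{x\in K_b}z(x)=0\quad\text{for all }b.\tag{14}$$

**Step 2: $\zeta_\mu\ge-1$ for all $\mu\in\mathcal P_d$.** This step makes $y$ nonnegative. We go through the lengths.

*Length $<a$.* Here $\zeta_\mu=0$, by induction on the length: if $\mu$ has no part $1$ it is not $\beta$, and $\zeta_\mu=0$ by definition; otherwise (13) expresses it through shorter types.

*Length $a$.* If $\mu$ has no part $1$ then $\mu=\beta$ and $\zeta_\mu=c>0$. If $\mu=\lambda\cup1$, then (13) involves only types of length $a-1$, and $\zeta_\mu=0$.

*Length $a+1$.* Now $\mu$ has a part $1$; write $\mu=\lambda\cup1$ with $\ell(\lambda)=a$. The types $\lambda+e_i$ have length $a$, and among them only $\beta$ has a nonzero value, so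
$$\zeta_\mu=-\frac c{q-a}\,\#\{i:\lambda+e_i=\beta\}.$$
If $d=2a$, the count is nonzero only for $\lambda=2^{a-1}1$, where it is $1$. If $d=2a+1$, lowering a part of $\beta=32^{a-1}$ gives $2^a$ or (if $a\ge2$) $32^{a-2}1$. The count is $a$ for $\lambda=2^a$, as any of the $a$ parts can be raised, and $1$ for $\lambda=32^{a-2}1$. So the count is at most $\kappa$, and $|\zeta_\mu|\le\frac{c\kappa}{q-a}=1$.

*Length $>a+1$.* Again $\mu=\lambda\cup1$, now with $\ell(\lambda)\ge a+1$. By (13),
$$|\zeta_{\lambda\cup1}|\le\frac{\ell(\lambda)}{q-\ell(\lambda)}\max_i|\zeta_{\lambda+e_i}|\le\frac d{q-d}\max_i|\zeta_{\lambda+e_i}|\le\max_i|\zeta_{\lambda+e_i}|,$$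
because $q\ge2d$. The types $\lambda+e_i$ have length $\ell(\lambda)\ge a+1$, so by induction $|\zeta_\mu|\le1$.

**Step 3: evaluation.** This step computes the bound. Let $y(x)=(1+z(x))/q$. By Step 2, $y\ge0$, and by (14) and $|K_b|=q$, $\sum_{x\in K_b}y(x)=1$ for all $b$. So (11) applies and gives
$$\tau_q(d)\ge\frac{|\Delta|}q+\frac1q\sum_xz(x).$$
By (14) the middle sum in (12) vanishes, so $\sum_xz(x)=\sum_xz(x)\delta(x)$. Here $\delta(x)\ne0$ only for $x$ without a coordinate $1$, and among those $z(x)\ne0$ only for type $\beta$. There are $\kappa\binom qa$ vertices of type $\beta$ (for odd $d$, choose which of the $a$ coordinates is the $3$). Hence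
$$\sum_xz(x)=c\,\kappa\binom qa\delta_*=(q-a)\,\delta_*\binom qa,$$
and
$$\tau_q(d)\ge\frac{|\Delta|}q+\Bigl(1-\frac aq\Bigr)\delta_*\binom qa .$$

**Step 4: conclusion.** This step reads off the asymptotics. Since $\binom qa=\frac{q^a}{a!}+O_d(q^{a-1})$ and $\frac aq\delta_*\binom qa=O_d(q^{a-1})$, both bounds equal $\frac{|\Delta|}q+\frac{\delta_*}{a!}q^a+O_d(q^{a-1})$. The colouring gives $|\Delta|/q\le\alpha_q(d)$, and (1), applied to a cover of minimum total weight, gives $\alpha_q(d)\le\tau_q(d)$. This is the stated bound on $\alpha_q(d)$. A bound for $\alpha_q(d)$ derived from any fractional cover by upward cliques is at least $\tau_q(d)$, so no such argument gives a smaller leading term. $\blacksquare$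

## The dual vector for $d=2$ and $d=3$

In these two cases everything can be checked directly.

**$d=2$.** Here $a=\kappa=1$, $\beta=(2)$, $\delta_*=\frac12$ and $c=q-1$. By (13), $\zeta_{1^2}=-\frac1{q-1}\zeta_{2}=-1$. So $y(2e_i)=1$ and $y(e_i+e_j)=0$ for $i\neq j$: the dual vector is the indicator function of the set $\{2e_1,\dots,2e_q\}$, which is independent. The lower bound is
$$\frac{q+1}2+\Bigl(1-\frac1q\Bigr)\frac q2=q,$$
and giving weight $1$ to all $q$ anchors is a cover of total weight $q$. So $\alpha_q(2)=\tau_q(2)=q$, while $|\Delta|/q=\frac{q+1}2$.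

**$d=3$, $q\ge3$.** Here $a=\kappa=1$, $\beta=(3)$, $\delta_*=\frac13$, $c=q-1$, and (13) gives $\zeta_{21}=-1$ and $\zeta_{1^3}=\frac2{q-2}$. So $y=1,\ 0,\ \frac1{q-2}$ on the types $3,\ 21,\ 1^3$. The clique sums are $1+(q-1)\cdot0=1$ for an anchor of type $2$, and $2\cdot0+(q-2)\cdot\frac1{q-2}=1$ for an anchor of type $1^2$. As $y\ge0$, (11) applies, and
$$\tau_q(3)\ge q+\binom q3\frac1{q-2}=q+\frac{q(q-1)}6=\frac{q(q+5)}6 .$$
On the other side, $U_{1^2}=\frac13$ and $U_2=\frac23$. The repair adds $\frac13$ to each anchor of type $2$, which gives the weights $w_{1^2}=\frac13$, $w_2=1$. These are the level-$0$ weights for $d=3$. Their total is $\frac13\binom q2+q=\frac{q(q+5)}6$. So $\tau_q(3)=\frac{q(q+5)}6$ exactly, and for $d=3$ the level-$0$ cover is optimal among all fractional covers by upward cliques.
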